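\title{Sparse saturated graphs for $k$ vertex-disjoint cycles}

\begin{abstract}
A graph is $k\mathcal{C}_{\ge 3}$-saturated if it has no $k$ vertex-disjoint cycles but acquires them when any missing edge is added. The minimum number of edges of such a graph on $n$ vertices is known to be at most $n+6k-7$ for $k\ge 3$ and $n\ge 4k-3$, and one may ask whether this is the exact value. We show that it is not. We construct saturated graphs with $\max\{10(k-1),\,n+5(k-1)\}$ edges, which is less than $n+6k-7$ for all $k\ge3$ and $n\ge 4k-2$. The construction rewires copies of $K_5$ into a $4$-regular ring with one twist. We also prove the lower bound $n+k-2$.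
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All graphs are finite and simple. Let $\mathcal{H}$ be a family of graphs. A graph $G$ is \emph{$\mathcal{H}$-saturated} if no subgraph of $G$ is isomorphic to a member of $\mathcal{H}$, but for every pair $e$ of distinct nonadjacent vertices the graph $G+e$ has such a subgraph. The \emph{saturation number} $\operatorname{sat}(n,\mathcal{H})$ is the minimum number of edges of an $\mathcal{H}$-saturated graph on $n$ vertices. It measures how sparse a graph can be while every missing edge would complete a forbidden subgraph.

Let $k\mathcal{C}_{\ge3}$ be the family of all unions of $k$ vertex-disjoint cycles, of arbitrary lengths. Throughout, ``disjoint'' means vertex-disjoint, and $\nu(G)$ is the maximum number of pairwise disjoint cycles in $G$. Thus $G$ is $k\mathcal{C}_{\ge3}$-saturated exactly when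
\[
\nu(G)\le k-1\qquad\text{and}\qquad \nu(G+e)\ge k\ \text{ for every non-edge } e .
\]

For $k=1$ the saturated graphs are the maximal forests, that is, the trees, and $\operatorname{sat}(n,1\mathcal{C}_{\ge3})=n-1$. For larger $k$ a saturated graph is still connected (Section~\ref{sec:lower}), so it has $n-1+\beta(G)$ edges, where
\[
\beta(G)=|E(G)|-|V(G)|+1
\]
is the number of edges outside a spanning tree. The problem is to make $\beta(G)$ small, and the natural unit is the cost in $\beta$ of each of the $k-1$ disjoint cycles that $G$ contains.

Here is a first construction. Take $k-1$ copies of $K_5$ that share one vertex $c$ and are otherwise disjoint; they occupy $4(k-1)+1=4k-3$ vertices. Join each of the remaining $n-(4k-3)$ vertices to $c$ by a pendant edge. This \emph{bouquet} is saturated (Example~\ref{ex:bouquet}) and has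
\[
10(k-1)+n-(4k-3)=n+6k-7=(n-1)+6(k-1)
\]
edges: each $K_5$ costs $\beta(K_5)=6$, and pendant edges cost nothing. This number of edges is the known bound $\operatorname{sat}(n,k\mathcal{C}_{\ge3})\le n+6k-7$ for $n\ge 4k-3$ and $k\ge3$. It is a reasonable guess for the exact value. For $k=1$ it gives the correct answer $n-1$, and if one insists on building the graph from pieces that carry one cycle each, then $K_5$ is the unique piece with the fewest vertices (Remark~\ref{rem:K5}). The following question comes from Ma~\cite{Ma}.

\medskip
\noindent\textbf{Question.} Is $\operatorname{sat}(n,k\mathcal{C}_{\ge3})=n+6k-7$ for all $n\ge4k-3$ and $k\ge3$?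
\medskip

The answer is no: a single piece that carries many cycles is cheaper per cycle than $K_5$.

\begin{theorem}\label{thm:main}
For all $k\ge2$ and $n\ge4k-3$,
\[
\operatorname{sat}(n,k\mathcal{C}_{\ge3})\le\max\{\,10(k-1),\ n+5(k-1)\,\}.
\]
Hence for all $k\ge3$ and $n\ge4k-2$,
\[
\operatorname{sat}(n,k\mathcal{C}_{\ge3})\le (n+6k-7)-\min\{\,n-4k+3,\ k-2\,\}<n+6k-7 .
\]
\end{theorem}

The smallest instance is $k=3$, $n=10$, where $\operatorname{sat}(10,3\mathcal{C}_{\ge3})\le20<21$. For $n\ge5k-5$ the value $n+6k-7$ is too large by at least $k-2$. The cost per cycle cannot be pushed to zero.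

\begin{proposition}\label{prop:lower}
For all $k\ge3$ and $n\ge4k-3$ we have $\operatorname{sat}(n,k\mathcal{C}_{\ge3})\ge n+k-2$.
\end{proposition}

Together, the two results give
\[
n+k-2\ \le\ \operatorname{sat}(n,k\mathcal{C}_{\ge3})\ \le\ n+5k-5\qquad(k\ge3,\ n\ge5k-5),
\]
so $\operatorname{sat}(n,k\mathcal{C}_{\ge3})-n=\Theta(k)$ in this range. Two points are not settled here: whether $n+5k-5$ is optimal for large $n$, and whether equality holds in the Question in the boundary case $n=4k-3$, where the bound of Theorem~\ref{thm:main} equals $10k-10=n+6k-7$.

The proof of Theorem~\ref{thm:main} has two parts. Section~\ref{sec:glue} isolates the properties of $K_5$ that make the bouquet saturated. Sections~\ref{sec:ring}--\ref{sec:paths} construct, for each $m$, a graph $G_m$ with these properties that carries $m$ disjoint cycles and has $\beta(G_m)=5m+1$ instead of $6m$. Section~\ref{sec:count} glues and counts. For a vertex set $S$ we write $G-S$ for the graph obtained from $G$ by deleting the vertices of $S$.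

\section{Connectedness and the lower bound}\label{sec:lower}

\begin{proof}[Proof of Proposition~\ref{prop:lower}]
Let $G$ be a $k\mathcal{C}_{\ge3}$-saturated graph on $n$ vertices.

First, $G$ is connected. Otherwise let $e$ join two components. Then $e$ lies on no cycle of $G+e$, so the $k$ disjoint cycles of $G+e$ are cycles of $G$, which is impossible.

Second, $G$ has $k-1$ disjoint cycles. Since $k\ge3$, we have $n\ge4k-3\ge3k$, so $K_n$ contains $k$ disjoint triangles and $G\ne K_n$. (This is the only use of the hypotheses on $n$ and $k$.) Let $e$ be a non-edge. Of the $k$ disjoint cycles in $G+e$, at most one uses $e$; the other $k-1$ lie in $G$.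

Now delete one edge from each of these $k-1$ cycles, one after the other. The cycles are disjoint, so each edge still lies on its cycle at the moment it is deleted, and deleting an edge of a cycle preserves connectedness. The final graph is connected and so has at least $n-1$ edges. Therefore $|E(G)|\ge(n-1)+(k-1)=n+k-2$.
\end{proof}

\section{Gluing rooted graphs}\label{sec:glue}

Suppose that $\nu(H)=m$ and that $xy$ is a non-edge of $H$. Then $\nu(H+xy)\ge m+1$ means that one cycle passes through $xy$ and $m$ further cycles avoid it; equivalently, some $x$--$y$ path $Q$ in $H$ satisfies $\nu(H-V(Q))\ge m$. When several graphs are glued at a common vertex $c$, there are also non-edges between different pieces. The cycle through such a non-edge must run from $x$ to $c$ in one piece and from $c$ to $y$ in another, and neither piece may lose a cycle. This suggests the following definition.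

\begin{definition}\label{def:good}
Let $m\ge0$. A graph $H$ with at least two vertices and a distinguished vertex $c$, the \emph{root}, is \emph{$m$-good} if
\begin{itemize}
\item[(A)] $\nu(H)=m$;
\item[(B)] for all distinct nonadjacent $x,y$ there is an $x$--$y$ path $Q$ in $H$ with $\nu(H-V(Q))\ge m$;
\item[(C)] for every $x\ne c$ there is a $c$--$x$ path $Q$ in $H$ with $\nu(H-V(Q))\ge m$.
\end{itemize}
\end{definition}

Conditions (A) and (B) make $H$ itself $(m+1)\mathcal{C}_{\ge3}$-saturated. Condition (C) adds something only for neighbors $x$ of $c$. The graph $K_2$ is $0$-good. The graph $K_5$ is $1$-good with any root: two disjoint cycles need six vertices, (B) is vacuous, and in (C) the edge $cx$ leaves a triangle.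

\begin{lemma}\label{lem:glue}
Let $H_j$ with root $c_j$ be $m_j$-good for $1\le j\le s$, and let $G$ be obtained from disjoint copies of $H_1,\dots,H_s$ by identifying all roots to one vertex $c$. Then $G$ is $k\mathcal{C}_{\ge3}$-saturated for $k=1+\sum_j m_j$.
\end{lemma}

\begin{proof}
There are no edges between $H_j-c$ and $H_l-c$ for $j\ne l$, and a cycle stays connected when $c$ is removed from it. So every cycle of $G$ lies in a single $H_j$, and (A) gives $\nu(G)\le\sum_j m_j=k-1$.

We also need that no piece depends on the root for its cycles:
\begin{equation}\label{eq:noroot}
\nu(H_j-c)\ge m_j\quad\text{for all } j .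
\end{equation}
Indeed, $H_j$ has a vertex $x\neq c$, and the path $Q$ given by (C) contains $c$, so $H_j-V(Q)$ is a subgraph of $H_j-c$.

Let $xy$ be a non-edge of $G$. Suppose first that $x$ and $y$ lie in the same $H_j$; this covers the case that one of them is $c$. Take $Q$ from (B). As $x,y$ are nonadjacent, $Q$ has at least three vertices, so $Q+xy$ is a cycle. Add $m_j$ disjoint cycles of $H_j-V(Q)$ and, by~\eqref{eq:noroot}, $m_l$ disjoint cycles of $H_l-c$ for each $l\ne j$. Cycles from different pieces could meet only in $c$, and only those in $H_j$ may use $c$. This gives $k$ disjoint cycles in $G+xy$.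

Otherwise $x\in V(H_j)\setminus\{c\}$ and $y\in V(H_l)\setminus\{c\}$ with $j\ne l$. Take a $c$--$x$ path $Q_x$ in $H_j$ and a $c$--$y$ path $Q_y$ in $H_l$ from (C). They share only $c$, so $Q_x\cup Q_y+xy$ is a cycle. Add $m_j$ disjoint cycles of $H_j-V(Q_x)$, $m_l$ disjoint cycles of $H_l-V(Q_y)$, and $m_t$ disjoint cycles of $H_t-c$ for every other $t$. None of the added cycles contains $c$, so we again have $k$ disjoint cycles.
\end{proof}

\begin{example}\label{ex:bouquet}
Gluing $k-1$ copies of $K_5$ and $n-(4k-3)$ copies of $K_2$ gives the bouquet of Section~\ref{sec:intro}, which is therefore $k\mathcal{C}_{\ge3}$-saturated.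
\end{example}

\begin{remark}\label{rem:K5}
Condition (C) cannot be dropped. The graph $K_4$ satisfies (A) and (B) with $m=1$, but $K_4$ with a pendant edge is not $2\mathcal{C}_{\ge3}$-saturated: it is not complete, and five vertices cannot hold two disjoint cycles. In fact (C) forces a $1$-good graph to have at least $2+3=5$ vertices. If it has exactly five, then for every $x\neq c$ the path $Q$ is the edge $cx$ and the other three vertices form a triangle, so the graph is $K_5$.
\end{remark}

Under gluing, both $|E|$ and $|V|-1$ add up, so $\beta(G)=\sum_j\beta(H_j)$, and $\beta(K_2)=0$. To beat the bouquet for large $n$ it therefore suffices to find an $m$-good graph with $\beta<6m$.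

\section{A twisted ring of modified $K_5$'s}\label{sec:ring}

The bouquet of $m$ copies of $K_5$ has $10m$ edges on only $4m+1$ vertices, because all copies share the root. The disjoint union of $m$ copies of $K_5$ has the same $10m$ edges on $5m$ vertices, which would save $m-1$ pendant edges, but it is disconnected. We connect it without adding edges: in each copy we remove two edges at one vertex and use the four freed ends to link the copy to its neighbors in a ring.

\begin{definition}\label{def:Gm}
Let $m\ge2$. The graph $G_m$ has the $5m$ vertices $\kappa_i,p_i,q_i,u_i,w_i$ for $0\le i<m$. Put $X_i=\{p_i,q_i,u_i,w_i\}$ and $Y_i=X_i\cup\{\kappa_i\}$; the sets $Y_i$ are the \emph{blocks}. The edges are: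
\begin{itemize}
\item inside $Y_i$, all pairs except $\kappa_iu_i$ and $\kappa_iw_i$, that is, the six edges of $X_i$ together with $\kappa_ip_i$ and $\kappa_iq_i$;
\item the \emph{connectors} $\kappa_i\kappa_{i+1}$ and $w_iu_{i+1}$ for $0\le i\le m-2$, and the \emph{twisted} connectors $\kappa_{m-1}u_0$ and $w_{m-1}\kappa_0$.
\end{itemize}
The root of $G_m$ is $\kappa_0$. We put $G_1=K_5$.
\end{definition}

Figure~\ref{fig:G3} shows $G_3$. For $m\ge2$ there are $8m+2m=10m$ edges, so for every $m\ge1$
\[
|V(G_m)|=5m,\qquad |E(G_m)|=10m,\qquad \beta(G_m)=5m+1 .
\]
The convention $G_1=K_5$ fits the pattern: for $m=1$ the twisted connectors $\kappa_0u_0$ and $w_0\kappa_0$ are exactly the two removed edges.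

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\foreach \i/\x in {0/0,1/3.5,2/7}{
  \begin{scope}[shift={(\x,0)}]
    \coordinate (u\i) at (0,0); \coordinate (w\i) at (2,0);
    \coordinate (p\i) at (0.35,1); \coordinate (q\i) at (1.65,1);
    \coordinate (k\i) at (1,2);
  \end{scope}
  \draw (p\i)--(q\i)--(k\i)--(p\i)--(u\i)--(q\i)--(w\i)--(p\i);
  \draw[very thick] (u\i)--(w\i);
  \foreach \v in {u,w,p,q,k} \fill (\v\i) circle (2pt);
  \node[below] at (u\i) {$u_{\i}$}; \node[below] at (w\i) {$w_{\i}$};
  \node[left] at (p\i) {$p_{\i}$}; \node[right] at (q\i) {$q_{\i}$};
  \node[above] at (k\i) {$\kappa_{\i}$};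
}
\draw[very thick] (k0)--(k1)--(k2) (w0)--(u1) (w1)--(u2);
\draw[very thick,rounded corners=6pt] (w2)--(9.7,0)--(9.7,2.8)--(0.1,2.8)--(0.1,2)--(k0);
\draw[very thick,rounded corners=6pt] (k2)--(10.3,2)--(10.3,-0.8)--(-0.8,-0.8)--(-0.8,0)--(u0);
\end{tikzpicture}
\caption{The $4$-regular graph $G_3$. Each block $\{\kappa_i,p_i,q_i,u_i,w_i\}$ is a $K_5$ without the edges $\kappa_iu_i$ and $\kappa_iw_i$. The blocks are linked in a ring by two edges each; the two long edges $\kappa_2u_0$ and $w_2\kappa_0$, which cross on the right, form the twist. The thick edges form the single cycle $\Theta=\kappa_0\kappa_1\kappa_2u_0w_0u_1w_1u_2w_2\kappa_0$.}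
\label{fig:G3}
\end{figure}

The vertices $p_i$ and $q_i$ have all their neighbors in $Y_i$, so all traffic between blocks goes through the triples
\[
T_i=\{\kappa_i,u_i,w_i\}.
\]
The only edge inside $T_i$ is $u_iw_i$, and every connector joins two different triples. These $m+2m$ edges form one cycle of length $3m$,
\[
\Theta=\kappa_0\kappa_1\cdots\kappa_{m-1}\;u_0w_0\;u_1w_1\cdots u_{m-1}w_{m-1}\;\kappa_0 ,
\]
which goes around the ring twice, first along the $\kappa_i$ and then along the pairs $u_iw_i$. We record:
\begin{equation}\label{eq:theta}
\text{the subgraph of $G_m$ induced on } T_0\cup\dots\cup T_{m-1} \text{ is the cycle } \Theta .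
\end{equation}
An \emph{arc} is a subpath of $\Theta$.

\begin{remark}\label{rem:twist}
The twist is needed. Let $m\ge3$ and close the ring with $\kappa_{m-1}\kappa_0$ and $w_{m-1}u_0$ instead. Then $\kappa_0\kappa_1\cdots\kappa_{m-1}\kappa_0$ is a cycle disjoint from the $m$ triangles $p_iq_iu_i$, so the graph has $m+1$ disjoint cycles. The twist merges the two trips around the ring into the one cycle $\Theta$, which takes three vertices from every block and so leaves no cycle in any block.
\end{remark}

The main step of the paper is the following.

\begin{proposition}\label{prop:good}
For every $m\ge2$, the graph $G_m$ with root $\kappa_0$ is $m$-good.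
\end{proposition}

For (B) and (C) we need paths whose removal leaves $m$ disjoint cycles, and we shall always find one cycle in each block. Call a set $S\subseteq V(G_m)$, or a path with vertex set $S$, \emph{harmless} if $Y_i\setminus S$ contains a cycle for every $i$. Then $\nu(G_m-S)\ge m$.

\begin{lemma}\label{lem:harmless}
A set $S\subseteq V(G_m)$ is harmless if for every $i$ one of the following holds:
\begin{itemize}
\item[(a)] $|S\cap X_i|\le1$;
\item[(b)] $S\cap Y_i$ is a proper subset of $T_i$.
\end{itemize}
In particular, an arc that contains none of the triples $T_i$ is harmless.
\end{lemma}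

\begin{proof}
If (a) holds, three vertices of the clique $X_i$ remain. If (b) holds and $\kappa_i\notin S$, the triangle $\kappa_ip_iq_i$ remains. If (b) holds and $\kappa_i\in S$, then $S$ misses one of $u_i,w_i$ as well as $p_i,q_i$, so (a) holds.
\end{proof}

\subsection*{The ten-vertex graph by hand}

Before the general proof we check directly that $G_2$ is $3\mathcal{C}_{\ge3}$-saturated. It has $10$ vertices and $20$ edges, while $n+6k-7=21$, so this alone answers the Question. The graph consists of two copies of $K_4$ on $X_0$ and $X_1$, the edges $\kappa_0p_0,\kappa_0q_0,\kappa_1p_1,\kappa_1q_1$, and the connectors $\kappa_0\kappa_1,\ w_0u_1,\ \kappa_1u_0,\ w_1\kappa_0$. Here $\Theta$ is the hexagon $\kappa_0\kappa_1u_0w_0u_1w_1$.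

\emph{No three disjoint cycles.} Among three disjoint cycles on ten vertices, two are triangles. A triangle that meets both blocks has two connectors at a common vertex whose other ends are adjacent. Only $\kappa_0$ and $\kappa_1$ have two connectors, and their other ends, $\{\kappa_1,w_1\}$ and $\{\kappa_0,u_0\}$, are nonadjacent pairs. So each triangle lies in a block, and as a block has five vertices, there is one triangle in each. The third cycle $C$ has at most two vertices in each block. It cannot contain $p_i$ or $q_i$, since then both neighbors of this vertex on $C$ would lie in $Y_i$ too. By~\eqref{eq:theta}, $C$ is the hexagon $\Theta$, but only four vertices are available.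

\emph{Every non-edge creates three disjoint cycles.} We give a harmless path for each of the $45-20=25$ non-edges. Nine of them join vertices of the hexagon. For the six pairs at distance two, take the arc with three vertices; it is harmless because neither $T_0$ nor $T_1$ consists of three consecutive vertices of $\Theta$. For the three opposite pairs take $\kappa_0w_1u_1w_0$, $\kappa_1u_0w_0u_1$ and $u_0w_0u_1w_1$; each has exactly two vertices of each triple. For $x\in\{p_0,q_0\}$ the five non-neighbors are reached by
\[
x\kappa_0\kappa_1,\qquad x\kappa_0w_1,\qquad x\kappa_0w_1u_1,\qquad x\kappa_0\kappa_1p_1,\qquad x\kappa_0\kappa_1q_1 ,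
\]
and for $x\in\{p_1,q_1\}$ the three non-neighbors on the hexagon by $x\kappa_1\kappa_0$, $x\kappa_1u_0$, $x\kappa_1u_0w_0$. In the block of $x$ condition (a) holds; in the other block (a) holds for the paths that end in $p_1$ or $q_1$, and (b) holds for the rest. This accounts for $9+2\cdot5+2\cdot3=25$ pairs.

Both halves of this argument generalize. In the first half, for larger $m$ a family of $m+1$ cycles need not put a cycle inside every block, and this requires a counting argument. In the second half, the choice between $\kappa_0\kappa_1u_0w_0$, which contains $T_0$, and the complementary arc $\kappa_0w_1u_1w_0$, which is harmless, becomes a statement about the way the triples interlace on $\Theta$.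

\section{The ring has no $m+1$ disjoint cycles}\label{sec:packing}

\begin{lemma}\label{lem:A}
For $m\ge2$ we have $\nu(G_m)=m$.
\end{lemma}

A cycle is \emph{local} if it lies inside one block and \emph{long} otherwise. Long cycles do occur in families of $m$ disjoint cycles: the cycle $\kappa_0\kappa_1\cdots\kappa_{m-1}u_0p_0\kappa_0$ goes once around the ring and is disjoint from the triangles $p_iq_iu_i$ with $i\ge1$, and the cycle $\kappa_0p_0w_0u_1p_1\kappa_1\kappa_0$ turns back inside $Y_0$ and $Y_1$. In both examples a long cycle occupies blocks that then contain no local cycle. The plan is to show that this is forced: there are at most as many long cycles as blocks without a local cycle.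

To follow a long cycle around the ring we give the connectors a direction. Read block indices modulo $m$. The two connectors listed from $Y_i$ to $Y_{i+1}$ in Definition~\ref{def:Gm} (the twisted pair for $i=m-1$) are the \emph{right edges} of $Y_i$ and the \emph{left edges} of $Y_{i+1}$. For $m=2$ all four connectors join $Y_0$ and $Y_1$, and the names are what distinguishes them: $\kappa_0\kappa_1,w_0u_1$ are the right edges of $Y_0$, and $\kappa_1u_0,w_1\kappa_0$ are its left edges. Every block $Y_i$, including $Y_0$ and $Y_{m-1}$, is met by exactly four connectors:
\begin{equation}\label{eq:ports}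
\text{a left and a right edge at $\kappa_i$, a left edge at $u_i$, a right edge at $w_i$.}
\end{equation}

\begin{proof}[Proof of Lemma~\ref{lem:A}]
The triangles $p_iq_iu_i$ show $\nu(G_m)\ge m$. Let $\mathcal{C}$ be a family of disjoint cycles. A block has five vertices, so it contains at most one local cycle of $\mathcal{C}$. Call a block \emph{full} if it contains one and \emph{empty} otherwise, and let $\varepsilon$ be the number of empty blocks. Then $\mathcal{C}$ has $m-\varepsilon$ local cycles, and it suffices to prove that
\[
\mathcal{C}\ \text{has at most $\varepsilon$ long cycles.}
\]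

A long cycle meets at least two blocks, so it contains at least two connectors. Deleting its connectors splits it into paths, possibly single vertices, which we call \emph{segments}. Each segment lies in one block $Y_i$, and the cycle continues from its two ends along two distinct connectors at $Y_i$. Since $m\ge2$, a connector at $Y_i$ has exactly one end in $Y_i$, so it serves at most one segment in $Y_i$. In what follows, segments of all long cycles of $\mathcal{C}$ are counted together.

\medskip\noindent\textbf{(S1)} \emph{Every block contains at most two segments.} Each segment uses two of the four connectors in~\eqref{eq:ports}.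

\medskip\noindent\textbf{(S2)} \emph{A full block $Y_i$ contains at most one segment. It is the vertex $\kappa_i$ or the edge $u_iw_i$, and its two connectors are one left edge and one right edge of $Y_i$.} The local cycle uses at least three vertices, so the segments in $Y_i$ have at most two vertices in total. A one-vertex segment needs two connectors at one vertex, so it is $\kappa_i$. A two-vertex segment consists of two adjacent vertices of $T_i$, so it is $u_iw_i$; here we use that $\kappa_iu_i$ and $\kappa_iw_i$ are not edges. Two segments would both have one vertex and both equal $\kappa_i$, which is absurd. The last claim is read off from~\eqref{eq:ports}.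

\medskip
Orient a long cycle. Say that a connector, a right edge of $Y_i$ and a left edge of $Y_{i+1}$, is traversed \emph{forward} if it is traversed from $Y_i$ to $Y_{i+1}$, and \emph{backward} otherwise. Entering a block by a left edge and leaving it by a right edge are forward moves; entering by a right edge and leaving by a left edge are backward moves. So (S2) says that \emph{the connectors before and after a segment in a full block are traversed in the same direction}: a long cycle can turn around only in an empty block.

\medskip\noindent\emph{Case $\varepsilon=0$.} Suppose $C\in\mathcal{C}$ is long. By (S2) all its vertices lie in the triples $T_i$, so $C=\Theta$ by~\eqref{eq:theta}. But $\Theta$ has three vertices in $Y_0$, and the local cycle of $Y_0$ leaves at most two. So there is no long cycle. This is the only place in the present proof where the twist is used.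

\medskip\noindent\emph{Case $\varepsilon=1$.} Let $Y_e$ be the empty block and let $C\in\mathcal{C}$ be long. As $C$ meets two blocks, it has a segment in a full block $Y_i$. Orient $C$ so that it leaves this segment by the right edge. It then moves forward as long as it is in full blocks, so it has segments in $Y_i,Y_{i+1},\dots,Y_{e-1}$. Thus every long cycle has a segment in $Y_{e-1}$. This block is full, because $m\ge2$ gives $Y_{e-1}\ne Y_e$, and by (S2) it contains at most one segment. So there is at most one long cycle.

\medskip\noindent\emph{Case $\varepsilon\ge2$.} We claim that every long cycle $C\in\mathcal{C}$ has at least two segments in empty blocks. Suppose it has at most one. List the connectors of $C$ in cyclic order as $f_1,\dots,f_t$, starting so that the exceptional segment, if there is one, lies between $f_t$ and $f_1$. For $1\le s<t$ the segment between $f_s$ and $f_{s+1}$ lies in a full block, so all $t$ connectors are traversed in the same direction, and we may orient $C$ so that it is forward. Then the block index increases by $1$ modulo $m$ at each connector and returns to its initial value after $t$ steps. Hence $t$ is a positive multiple of $m$, and $C$ has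 a segment in every block, in particular in each of the $\varepsilon\ge2$ empty blocks. This contradiction proves the claim. By (S1) the empty blocks contain at most $2\varepsilon$ segments in total, so there are at most $\varepsilon$ long cycles.
\end{proof}

The case $\varepsilon=1$ needs its own argument because the claim of the last case fails there: the first example before the proof has only one segment, $u_0p_0\kappa_0$, in the empty block, so (S1) alone would allow two long cycles.

\section{Paths that leave a cycle in every block}\label{sec:paths}

By Lemma~\ref{lem:harmless}, an arc can do harm only by containing a whole triple $T_i$. Between two vertices of $\Theta$ there are two arcs, and we must show that they are not both harmful. The reason is that $\Theta$ visits the blocks twice in the same order, so any two triples interlace, and an arc that collects one triple must pass through a part of every other. An \emph{interior} vertex of an arc is a vertex other than its two ends.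

\begin{lemma}\label{lem:interlace}
Let $i\ne j$. If an arc $S$ contains $T_i$, then $\kappa_j$ is an interior vertex of $S$, or both $u_j$ and $w_j$ are.
\end{lemma}

\begin{proof}
The subpath of $S$ between $\kappa_i$ and $u_i$ is one of the two arcs of $\Theta$ with these ends, and its interior vertices are interior vertices of $S$. So it suffices to show that one of these two arcs has $\kappa_j$ in its interior and the other has $u_j$ and $w_j$. If $i<j$, the six vertices appear on $\Theta$ in the cyclic order $\kappa_i,\kappa_j,u_i,w_i,u_j,w_j$: going from $\kappa_i$ to $u_i$ we pass $\kappa_j$, and continuing from $u_i$ to $\kappa_i$ we pass $u_j,w_j$. If $i>j$, the order is $\kappa_j,\kappa_i,u_j,w_j,u_i,w_i$: going from $\kappa_i$ to $u_i$ we pass $u_j,w_j$, and continuing from $u_i$ to $\kappa_i$ we pass $\kappa_j$.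
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:good}]
Condition (A) is Lemma~\ref{lem:A}. For (B), let $x,y$ be distinct and nonadjacent; we find a harmless $x$--$y$ path. Every vertex lies on $\Theta$ or is one of the $p_i,q_i$, so up to exchanging $x$ and $y$ there are three cases.

\medskip\noindent\emph{Both $x$ and $y$ lie on $\Theta$.} Let $\Theta_1,\Theta_2$ be the two arcs with ends $x$ and $y$; they share only $x$ and $y$. Suppose neither is harmless. By Lemma~\ref{lem:harmless}, $\Theta_1$ contains some $T_i$ and $\Theta_2$ contains some $T_j$. If $i=j$, the arcs share three vertices. If $i\ne j$, Lemma~\ref{lem:interlace} gives a vertex of $T_j$ in the interior of $\Theta_1$, and this vertex also lies on $\Theta_2$. Both are impossible, so one of the arcs is harmless.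

\medskip\noindent\emph{$x\in\{p_i,q_i\}$ and $y$ lies on $\Theta$.} Since $x$ is adjacent to all of $T_i$, we have $y\notin T_i$. A path from $x$ already spends one vertex of $X_i$, so to keep (a) for the block $Y_i$ it should leave through $\kappa_i$ and avoid $u_i$ and $w_i$. These two vertices are consecutive on $\Theta$, so $\Theta-\{u_i,w_i\}$ is a path containing $\kappa_i$ and $y$. Let $\Gamma$ be its subpath from $\kappa_i$ to $y$, and let $Q$ consist of the edge $x\kappa_i$ followed by $\Gamma$. Then $V(Q)\cap X_i=\{x\}$, so (a) holds for $i$. For $j\neq i$ we have $V(Q)\cap Y_j=V(\Gamma)\cap Y_j\subseteq T_j$. If the arc $\Gamma$ contained $T_j$, then Lemma~\ref{lem:interlace}, with $i$ and $j$ exchanged, would put $\kappa_i$, or $u_i$ and $w_i$, in the interior of $\Gamma$. But $\kappa_i$ is an end of $\Gamma$, and $\Gamma$ avoids $u_i$ and $w_i$. So (b) holds for $j$, and $Q$ is harmless.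

\medskip\noindent\emph{$x\in\{p_i,q_i\}$ and $y\in\{p_j,q_j\}$.} Since $p_iq_i$ is an edge, $i\ne j$, say $i<j$. The path $Q=x\,\kappa_i\kappa_{i+1}\cdots\kappa_j\,y$ meets $X_i$ only in $x$, meets $X_j$ only in $y$, and misses the other $X_l$. So (a) holds for every block.

\medskip
For (C), let $x\ne\kappa_0$. If $x$ is not adjacent to $\kappa_0$, use (B). Otherwise let $Q$ be the edge $\kappa_0x$. Since $\kappa_0$ lies in no $X_l$, the path $Q$ has at most one vertex in each $X_l$, and (a) holds for every block.
\end{proof}

\section{Counting edges}\label{sec:count}

For $n\ge5(k-1)$ we simply take $G_{k-1}$ with pendant edges at the root. For smaller $n$ the ring does not fit, and we replace it by several shorter rings with a common root: each additional ring saves one vertex and leaves the number of edges unchanged.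

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $m=k-1\ge1$, so that $n\ge4m+1$. Put $r=\max\{1,\,5m+1-n\}$. The hypothesis $n\ge4m+1$ gives $1\le r\le m$, so we can write $m=\mu_1+\dots+\mu_r$ with integers $\mu_j\ge1$. Each $G_{\mu_j}$ is $\mu_j$-good, by Proposition~\ref{prop:good} if $\mu_j\ge2$ and because $G_1=K_5$ if $\mu_j=1$. Gluing $G_{\mu_1},\dots,G_{\mu_r}$ at their roots gives a graph with $10m$ edges and
\[
N=1+\sum_{j=1}^r(5\mu_j-1)=5m-r+1
\]
vertices. If $n\le5m$, then $r=5m+1-n$ and $N=n$. If $n\ge5m$, then $r=1$ and $N=5m\le n$. Glue $n-N$ copies of $K_2$ at the root as well. By Lemma~\ref{lem:glue}, the resulting graph on $n$ vertices is $k\mathcal{C}_{\ge3}$-saturated, and its number of edges is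
\[
10m+(n-N)=\begin{cases}10m, & 4m+1\le n\le5m,\\ n+5m, & n\ge5m,\end{cases}
\]
which equals $\max\{10m,\,n+5m\}$. This is the first bound.

For the second, note that $n+6k-7=n+6m-1$ and
\[
(n+6m-1)-10m=n-4k+3,\qquad (n+6m-1)-(n+5m)=k-2 .
\]
Hence $\max\{10m,\,n+5m\}=(n+6k-7)-\min\{n-4k+3,\,k-2\}$, and the minimum is at least $1$ when $n\ge4k-2$ and $k\ge3$.
\end{proof}

The two excluded cases are those in which the construction is the bouquet itself. For $n=4k-3$ we have $r=m$, so all $\mu_j$ equal $1$ and the graph consists of $k-1$ copies of $K_5$ with a common vertex. For $k=2$ we have $m=1$, and the graph is $K_5$ with pendant edges.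

\begin{thebibliography}{1}
\bibitem{Ma} Yue Ma, \emph{On the saturation spectrum of the unions of disjoint cycles}, arXiv:2311.16899 (2023).
\end{thebibliography}
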